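\title{A $q$-supercongruence modulo $[n]\Phi_n(q)^4$ from a mixed second difference}

\begin{abstract}
We prove a conjectured congruence modulo $[n]\Phi_n(q)^4$, for $n\equiv 3\pmod 4$, for a truncated $q$-analogue of the series $\sum_k(-1)^k(4k+1)(\frac12)_k^5/k!^5$, and we obtain a congruence with the same modulus for every odd $n>1$. The sum is placed in a symmetric two-parameter family that vanishes when $q$ is a primitive $n$-th root of unity and has a closed form when one parameter equals $q^n$. A mixed second difference in the two parameters then determines the sum modulo $\Phi_n(q)^5$. Letting $q\to1$ gives a congruence modulo $p^{r+4}$ for $n=p^r$. The exponent $4$ cannot be raised in either residue class of $n$ modulo $4$.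
\end{abstract}

\section{Introduction}\label{sec:intro}

For a complex number $x$ let $(x)_0=1$ and $(x)_k=x(x+1)\cdots(x+k-1)$ for $k\ge1$, and consider the partial sums
\[
\sigma_M=\sum_{k=0}^{M}(-1)^k(4k+1)\frac{(\frac12)_k^5}{k!^5}.
\]
Throughout, $p$ is an odd prime, and a congruence between rational numbers modulo $p^e$ means that the difference has $p$-adic valuation at least $e$. For $(p-1)/2<k\le p-1$ the product $(\frac12)_k=2^{-k}\cdot1\cdot3\cdots(2k-1)$ contains the factor $p$ and $k!$ does not, so these terms vanish modulo $p^5$. Hence $\sigma_{(p-1)/2}\equiv\sigma_{p-1}\pmod{p^5}$, and it is natural to ask for this common residue. Since $(\frac12)_k/k!=1,\frac12,\frac38,\frac5{16}$ for $k=0,1,2,3$, the first terms are $1$, $-\frac5{32}$, $\frac{2187}{32768}$, $-\frac{40625}{1048576}$, and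
\begin{equation}\label{eq:sigma}
\sigma_1=\frac{27}{32}=\frac{3^3}{2^5},\qquad
\sigma_2=\frac{29835}{32768}=\frac{5\cdot5967}{2^{15}},\qquad
\sigma_3=\frac{914095}{2^{20}}=\frac{7^3\cdot2665}{2^{20}}.
\end{equation}
So $\sigma_{(p-1)/2}$ has $p$-adic valuation $3,1,3$ for $p=3,5,7$, although the first term of the sum is $1$. One expects a cancellation that always produces a factor $p$, and an answer that depends on $p$ modulo $4$.

Both phenomena are easier to see in a $q$-analogue. For an indeterminate $q$ let $(x;q)_0=1$ and $(x;q)_k=(1-x)(1-xq)\cdots(1-xq^{k-1})$ for $k\ge1$, write $(a_1,\dots,a_s;q)_k=\prod_i(a_i;q)_k$, let $[n]=(1-q^n)/(1-q)$, and let $\Phi_n=\Phi_n(q)$ be the $n$-th cyclotomic polynomial. A congruence between rational functions modulo a polynomial $P$ means that the difference is $P$ times a rational function whose denominator is coprime to $P$. Put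
\[
c_k=(-1)^k[4k+1]\frac{(q;q^2)_k^4(q^2;q^4)_k}{(q^2;q^2)_k^4(q^4;q^4)_k}\,q^k .
\]
Because $(1-q^i)/(1-q^j)\to i/j$ as $q\to1$, the function $c_k$ tends to the $k$-th term of $\sigma_M$; and since $[n]\to n$ and $\Phi_{p^r}\to p$, the modulus $[n]\Phi_n^4$ corresponds to $p^{r+4}$ when $n=p^r$. For odd $n>1$ we write $N=(n-1)/2$ and
\[
R_n=[n]^2\,\frac{(q^3;q^4)_N}{(q^5;q^4)_N}\,q^{(1-n)/2},\qquad
A_n=\begin{cases}[n]\,\dfrac{(q^2;q^4)_{(n-1)/4}^2}{(q^4;q^4)_{(n-1)/4}^2}& \text{if } n\equiv1\pmod 4,\\[3mm] 0& \text{if } n\equiv3\pmod4.\end{cases}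
\]
The problem that we solve is the following conjecture from \cite{Wei}.

\medskip
\noindent\textbf{Conjecture.} \emph{Let $n$ be a positive integer with $n\equiv3\pmod4$, and let $M=(n-1)/2$ or $M=n-1$. Then}
\begin{equation}\label{eq:conjq}
\sum_{k=0}^{M}c_k\equiv R_n\pmod{[n]\Phi_n(q)^4}.
\end{equation}
\emph{In particular, for $p\equiv3\pmod4$ and $r$ a positive odd integer,}
\begin{equation}\label{eq:conjp}
\sigma_{(p^r-1)/2}\equiv p^{2r}\,\frac{(\frac34)_{(p^r-1)/2}}{(\frac54)_{(p^r-1)/2}}\pmod{p^{r+4}}.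
\end{equation}

\medskip
The conjecture is true. It is contained in the following results, which treat both residue classes of odd $n$ modulo $4$.

\begin{theorem}\label{thm:main}
For every odd $n>1$ and $M\in\{(n-1)/2,\,n-1\}$,
\[
\sum_{k=0}^{M}c_k\equiv 2A_n-(-1)^{(n-1)/2}R_n \pmod{[n]\Phi_n(q)^4}.
\]
\end{theorem}

For $n\equiv3\pmod4$ we have $A_n=0$ and $(n-1)/2$ is odd, so this is \eqref{eq:conjq}.

\begin{corollary}\label{cor:padic}
Let $p$ be an odd prime, $r\ge1$, $n=p^r$ and $M\in\{(n-1)/2,\,n-1\}$. Modulo $p^{r+4}$,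
\[
\sigma_M\equiv
\begin{cases}
p^{2r}\,\dfrac{(\frac34)_{(n-1)/2}}{(\frac54)_{(n-1)/2}} & \text{if } n\equiv3\pmod4,\\[4mm]
2p^r\,\dfrac{(\frac12)^2_{(n-1)/4}}{(1)^2_{(n-1)/4}}-p^{2r}\,\dfrac{(\frac34)_{(n-1)/2}}{(\frac54)_{(n-1)/2}} & \text{if } n\equiv1\pmod4.
\end{cases}
\]
\end{corollary}

If $p\equiv3\pmod4$ and $r$ is odd, then $p^r\equiv3\pmod4$, and the first case with $M=(n-1)/2$ is \eqref{eq:conjp}.

\begin{proposition}\label{prop:sharp}
In neither residue class of $n$ modulo $4$ can $\Phi_n(q)^4$ in Theorem~\ref{thm:main} be replaced by $\Phi_n(q)^5$: the congruence modulo $[n]\Phi_n(q)^5$ fails for $n=7$, $M=3$ and for $n=5$, $M=2$. For $r=1$ the exponent $r+4=5$ in Corollary~\ref{cor:padic} cannot be increased in general: for $p=7$, $M=3$ and for $p=5$, $M=2$ the difference of the two sides has $p$-adic valuation exactly $5$.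
\end{proposition}

The shape $2A_n-(-1)^NR_n$ of the answer comes from a second difference. In Section~\ref{sec:family} we define a symmetric function $S_n(x,y)$ with $S_n(1,1)=\sum_{k\le N}c_k$, $S_n(q^n,1)=A_n$ and $S_n(q^n,q^n)=(-1)^NR_n$; thus the right side of \eqref{eq:conjq} is exactly $-S_n(q^n,q^n)$. The main point is that
\[
S_n(1,1)-2S_n(q^n,1)+S_n(q^n,q^n)\equiv0\pmod{\Phi_n^5},
\]
which is a specialization of a two-parameter congruence, Theorem~\ref{thm:two}. After collecting the needed facts on cyclotomic factors in Section~\ref{sec:ord}, we state Theorem~\ref{thm:two} and work out $n=3$ by hand in Section~\ref{sec:family}, and prove it in Sections~\ref{sec:diff} and~\ref{sec:line}. Section~\ref{sec:main} proves Theorem~\ref{thm:main}, and Section~\ref{sec:limit} passes to $q=1$.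

\section{Cyclotomic orders}\label{sec:ord}

For a nonzero rational function $f\in\mathbb Q(q)$ let $\operatorname{ord}_d f\in\mathbb Z$ be the exponent of $\Phi_d$ in the factorization of $f$, and let $\operatorname{ord}_d0=\infty$. We use three textbook facts.
\begin{itemize}
\item[(C1)] The $\Phi_d$ are distinct monic polynomials in $\mathbb Z[q]$, irreducible over $\mathbb Q$, and $q^m-1=\prod_{d\mid m}\Phi_d$ for $m\ge1$. Hence $\operatorname{ord}_d(1-q^m)$ is $1$ if $d\mid m$ and $0$ otherwise, and $[n]=\prod_{d\mid n,\,d>1}\Phi_d$.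
\item[(C2)] For $d>1$, $\Phi_d(1)=\ell$ if $d$ is a power of a prime $\ell$, and $\Phi_d(1)=1$ otherwise.
\item[(C3)] The set $\mathcal O_d=\{f:\operatorname{ord}_df\ge0\}$ of rational functions with denominator prime to $\Phi_d$ is a ring, and its units are the $f$ with $\operatorname{ord}_df=0$. If $\zeta$ is a primitive $d$-th root of unity, then $f\mapsto f(\zeta)$ is a ring homomorphism $\mathcal O_d\to\mathbb Q(\zeta)$ with kernel $\Phi_d\mathcal O_d$.
\end{itemize}
Writing $f-g$ in lowest terms shows that $f\equiv g$ modulo $\prod_d\Phi_d^{e_d}$ if and only if $\operatorname{ord}_d(f-g)\ge e_d$ for every $d$ with $e_d\ge1$. Since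
\begin{equation}\label{eq:modulus}
[n]\Phi_n^4=\Phi_n^5\prod_{d\mid n,\ 1<d<n}\Phi_d ,
\end{equation}
Theorem~\ref{thm:main} asks for order $5$ at $\Phi_n$ and order $1$ at $\Phi_d$ for each divisor $1<d<n$. All these $d$ are odd, and oddness enters the counts below in one way: an odd $d$ divides $2i$ or $4i$ only if it divides $i$.

\begin{lemma}\label{lem:terms}
Let $d>1$ be odd and $k\ge0$.
\begin{itemize}
\item[(a)] $\operatorname{ord}_d(q;q^2)_k=\operatorname{ord}_d(q^2;q^4)_k\ge\lfloor k/d\rfloor=\operatorname{ord}_d(q^2;q^2)_k=\operatorname{ord}_d(q^4;q^4)_k$.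
\item[(b)] $c_k\in\mathcal O_d$, and $\operatorname{ord}_dc_k\ge5$ if $(d-1)/2<k\le d-1$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) The factors of the four products are $1-q^{2i-1}$, $1-q^{2(2i-1)}$, $1-q^{2i}$, $1-q^{4i}$ with $1\le i\le k$. By (C1) and the oddness of $d$, the first two orders equal the number of $i\le k$ with $d\mid 2i-1$, and the last two equal the number of $i\le k$ with $d\mid i$, which is $\lfloor k/d\rfloor$. For $1\le s\le k/d$ the odd number $d(2s-1)$ is at most $2k-d\le2k-1$, so it is of the form $2i-1$ with $i\le k$. This gives the inequality.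

(b) As $[4k+1]$ is a polynomial, (a) gives $\operatorname{ord}_dc_k\ge5\bigl(\operatorname{ord}_d(q;q^2)_k-\lfloor k/d\rfloor\bigr)\ge0$. If $(d-1)/2<k\le d-1$, then $\lfloor k/d\rfloor=0$ and $(q;q^2)_k$ contains the factor $1-q^d$.
\end{proof}

\begin{lemma}\label{lem:RA}
Let $n$ be odd, $d\mid n$ and $d>1$. Then $\operatorname{ord}_dR_n=3$ if $d\equiv3\pmod4$, $\operatorname{ord}_dR_n=1$ if $d\equiv1\pmod4$, and $\operatorname{ord}_dA_n\ge1$.
\end{lemma}

\begin{proof}
Since $2n\equiv2\pmod4$, the product $(q^3;q^4)_N$ consists of the factors $1-q^e$ with $e\equiv3\pmod4$ and $0<e<2n$ (the last exponent is $4N-1=2n-3$), and $(1-q)(q^5;q^4)_N$ consists of those with $e\equiv1\pmod4$ and $0<e<2n$ (the last is $4N+1=2n-1$). The odd multiples of $d$ below $2n$ are $e=dj$ with $j=1,3,\dots,2m'-1$, where $m'=n/d$ is odd. This list of $j$ alternates modulo $4$, and it begins and ends with a residue $1$; so $(m'+1)/2$ of the $j$ are $\equiv1$ and $(m'-1)/2$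 are $\equiv3\pmod 4$. If $d\equiv3$, then $dj\equiv3$ exactly when $j\equiv1$, and $(q^3;q^4)_N/(q^5;q^4)_N$ has order $+1$. If $d\equiv1$, then $dj\equiv j$, and the order is $-1$. The factor $[n]^2$ contributes $2$.

If $n\equiv3\pmod4$, then $A_n=0$. Otherwise Lemma~\ref{lem:terms}(a) with $k=(n-1)/4$ shows that the quotient in $A_n$ has order at least $0$, and $[n]$ contributes $1$.
\end{proof}

For $n\equiv3\pmod4$, Lemma~\ref{lem:RA} with $d=n$ and \eqref{eq:conjq} say that the sum has order exactly $3$ at $\Phi_n$. This matches the factors $3^3$ and $7^3$ in \eqref{eq:sigma}.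

\section{The two-parameter sum}\label{sec:family}

Fix an odd $n>1$ and write $\Phi=\Phi_n$, $\mathcal O=\mathcal O_n$. For indeterminates $x,y$ let
\[
S_n(x,y)=\sum_{k=0}^{N}[4k+1]\frac{(q,-q,xq,q/x,yq,q/y;q^2)_k}{(q^2,-q^2,q^2/x,q^2x,q^2/y,q^2y;q^2)_k}\,(-q)^k .
\]
Since $(q,-q;q^2)_k=(q^2;q^4)_k$ and $(q^2,-q^2;q^2)_k=(q^4;q^4)_k$, we have $S_n(1,1)=\sum_{k=0}^Nc_k$. The deformation is chosen for two reasons.

First, at $x=q^n$ the factor $(q/x;q^2)_k=(q^{-2N};q^2)_k$ vanishes for $k>N$. The truncation at $N$, which is artificial at $x=1$, then omits nothing, and a transformation formula for terminating series applies. This will give a closed form for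
\[
L_n(y)=S_n(q^n,y).
\]

Second, each parameter occurs together with its inverse. Put
\[
u=x+x^{-1}-2,\qquad v=y+y^{-1}-2,\qquad D(h,u)=(1-h)^2-hu,
\]
so that $(1-hx)(1-h/x)=D(h,u)$. Then $S_n(x,y)=\widetilde S_n(u,v)$, where
\begin{equation}\label{eq:Stilde}
\widetilde S_n(u,v)=\sum_{k=0}^N[4k+1](-q)^k\frac{(q^2;q^4)_k}{(q^4;q^4)_k}\prod_{j=1}^k\frac{D(q^{2j-1},u)\,D(q^{2j-1},v)}{D(q^{2j},u)\,D(q^{2j},v)}
\end{equation}
is a symmetric rational function of $u$ and $v$ whose denominators in these variables are cleared by $B(u)B(v)$, with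
\[
B(u)=\prod_{j=1}^ND(q^{2j},u).
\]
The points $x=1$ and $x=q^n$ correspond to $u=0$ and $u=w$, where
\[
w=q^n+q^{-n}-2=q^{-n}(1-q^n)^2\in\Phi^2\mathcal O .
\]
The two points differ by a multiple of $\Phi$ in the coordinate $x$, but by a multiple of $\Phi^2$ in the coordinate $u$.

To see what this yields, consider a polynomial $g(u,v)$ with coefficients in $\Phi\mathcal O$; we shall see that $\widetilde S_n$ is of this kind up to the denominator $B(u)B(v)$. The first difference $g(0,0)-g(w,0)$ lies in $\Phi w\mathcal O\subseteq\Phi^3\mathcal O$, so one parameter gives precision $\Phi^3$. The mixed second difference $g(u,v)-g(w,v)-g(u,w)+g(w,w)$ does better. On a monomial $u^iv^j$ it equals $(u^i-w^i)(v^j-w^j)$, so it is divisible by $\Phi\,(u-w)(v-w)$, and at $u=v=0$ it lies in $\Phi w^2\mathcal O\subseteq\Phi^5\mathcal O$. Its last three terms involve only the lines $u=w$ and $v=w$, on which the closed form is available.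

\begin{theorem}\label{thm:two}
Let $n>1$ be odd.
\begin{itemize}
\item[(a)] We have
\[
L_n(y)=\begin{cases}-q[n]\,\dfrac{(y,1/y;q^4)_m}{(q^2y,q^2/y;q^4)_m}&\text{if } n=4m-1,\\[4mm] [n]\,\dfrac{(q^2y,q^2/y;q^4)_\mu}{(q^4y,q^4/y;q^4)_\mu}&\text{if } n=4\mu+1,\end{cases}
\]
and in both cases $L_n(1)=A_n$ and $L_n(q^n)=(-1)^{(n-1)/2}R_n$.
\item[(b)] There is a polynomial $F\in\mathcal O[u,v]$ such that
\begin{equation}\label{eq:factor}
B(u)B(v)\bigl[S_n(x,y)-L_n(x)-L_n(y)+L_n(q^n)\bigr]=\Phi_n\,(u-w)(v-w)\,F(u,v).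
\end{equation}
\item[(c)] Modulo $\Phi_n(q)(1-xq^n)(x-q^n)(1-yq^n)(y-q^n)$,
\[
S_n(x,y)\equiv L_n(x)+L_n(y)-L_n(q^n).
\]
\end{itemize}
\end{theorem}

In (c) the congruence is between rational functions of $q,x,y$, and coprimality is meant in $\mathbb Q[q,x,y]$.

\subsection*{The case $n=3$}

Here $N=1$ and everything can be written in $\theta=q+q^{-1}$. We have $\Phi_3=[3]=q(\theta+1)$, $[5]=q^2(\theta^2+\theta-1)$ and $1+q^2=q\theta$, and from $D(h,u)=h(h+h^{-1}-2-u)$ we get $D(q,u)=q(\theta-2-u)$ and $D(q^2,u)=q^2(\theta^2-4-u)$. The powers of $q$ cancel in \eqref{eq:Stilde}, and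
\[
\widetilde S_3(u,v)=1-\gamma\rho(u)\rho(v),\qquad \gamma=\frac{\theta^2+\theta-1}{\theta},\qquad \rho(u)=\frac{\theta-2-u}{\theta^2-4-u}=1-\frac{(\theta+1)(\theta-2)}{\theta^2-4-u}.
\]
The three steps of the general proof are now visible.

\emph{Vanishing at the root of unity.} At a primitive cube root of unity $\theta=-1$, so $\gamma=1$ and $\rho(u)=1$. The terms $k=0$ and $k=1$ cancel, identically in $u$ and $v$.

\emph{The line $u=w$.} We have $w=\theta^3-3\theta-2=(\theta+1)^2(\theta-2)$ and $\theta^2-4-w=-(\theta-2)(\theta^2+\theta-1)$. Hence $\rho(w)=\theta(\theta+2)/(\theta^2+\theta-1)$, $\gamma\rho(w)=\theta+2$, and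
\[
\widetilde S_3(w,v)=1-\frac{(\theta+2)(\theta-2-v)}{\theta^2-4-v}=\frac{(\theta+1)\,v}{\theta^2-4-v}.
\]
So $\widetilde S_3(w,0)=0=A_3$ and $\widetilde S_3(w,w)=-(\theta+1)^3/(\theta^2+\theta-1)$, which is $-R_3$ because $R_3=[3]^3/(q[5])$.

\emph{The second difference.} The constant $1$ cancels, and the second difference of $\widetilde S_3$ is $-\gamma\,(\rho(u)-\rho(w))(\rho(v)-\rho(w))$, where
\[
\rho(u)-\rho(w)=-(\theta+1)(\theta-2)\frac{u-w}{(\theta^2-4-u)(\theta^2-4-w)}=\frac{(\theta+1)(u-w)}{(\theta^2-4-u)(\theta^2+\theta-1)} .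
\]
At $u=0$ this is $-(\theta+1)^3/\bigl((\theta+2)(\theta^2+\theta-1)\bigr)$, and therefore
\[
c_0+c_1-R_3=-\frac{(\theta+1)^6}{\theta(\theta+2)^2(\theta^2+\theta-1)} .
\]
The denominator equals $1$ at $\theta=-1$, so \eqref{eq:conjq} holds for $n=3$, $M=1$, even modulo $\Phi_3^6$. The extra power is special to this case, where the variable part of $\widetilde S_3$ is a single product and each of its two factors supplies a $\Phi_3$. By Proposition~\ref{prop:sharp}, one factor $\Phi_n$ in \eqref{eq:factor} is all that can be expected in general.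

\section{Antisymmetry at a root of unity and the second difference}\label{sec:diff}

The cancellation of the terms $k=0$ and $k=1$ for $n=3$ is the first case of a cancellation between the terms $k$ and $N-k$. At a primitive $n$-th root of unity $\zeta$ the exponents live modulo the odd number $n$, so $\zeta^{2i}=\zeta^{-(n-2i)}$ turns the even exponents in the denominator of $S_n$ into the negatives of the odd exponents in the numerator.

\begin{lemma}\label{lem:anti}
Let $n>1$ be odd and let $\zeta$ be a primitive $n$-th root of unity. At $q=\zeta$ every term of $S_n(x,y)$ is defined as an element of $\mathbb Q(\zeta)(x,y)$, and $S_n(x,y)=0$.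
\end{lemma}

\begin{proof}
For $0\le k\le N$ let $\phi_k(z)=(z\zeta;\zeta^2)_k/(\zeta^2/z;\zeta^2)_k\in\mathbb Q(\zeta)(z)$, so that
\[
\frac{\phi_{j+1}(z)}{\phi_j(z)}=\frac{1-z\zeta^{2j+1}}{1-\zeta^{2j+2}/z}.
\]
Using $\zeta^{2N}=\zeta^{-1}$, we obtain for $1\le k\le N$
\[
\frac{\phi_{N-k}(z)}{\phi_{N-k+1}(z)}=\frac{1-\zeta^{1-2k}/z}{1-z\zeta^{-2k}}
=\frac{-\zeta^{1-2k}z^{-1}(1-z\zeta^{2k-1})}{-z\zeta^{-2k}(1-\zeta^{2k}/z)}=\frac{\zeta}{z^2}\cdot\frac{\phi_k(z)}{\phi_{k-1}(z)} .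
\]
Multiplying these relations gives $\phi_{N-k}(z)=\phi_N(z)(\zeta/z^2)^k\phi_k(z)$. As $i$ runs over $1,\dots,N$, the number $o=n-2i$ runs over $1,3,\dots,n-2$, whose sum is $N^2$. Hence
\[
(\zeta^2/z;\zeta^2)_N=\prod_{o}(1-\zeta^{-o}/z)=\prod_o\bigl(-\zeta^{-o}z^{-1}\bigr)(1-z\zeta^o)=(-1/z)^N\zeta^{-N^2}(z\zeta;\zeta^2)_N ,
\]
that is, $\phi_N(z)=(-z)^N\zeta^{N^2}$.

These identities may be specialized to $z=\pm1$: a factor $1\mp\zeta^{2i}$ with $1\le i\le N$ can vanish only if $n\mid4i$, which is impossible because $n$ is odd. Let $\Pi_k=\prod_z\phi_k(z)$ over the six values $z\in\{1,-1,x,1/x,y,1/y\}$, whose product is $-1$. The $k$-th term of $S_n$ at $q=\zeta$ is $C_k=\frac{1-\zeta^{4k+1}}{1-\zeta}(-\zeta)^k\Pi_k$, where $\zeta\ne1$ since $n>1$. We have $\Pi_N=(-1)^N\zeta^{6N^2}=(-1)^N\zeta^{-3N}$ and so $\Pi_{N-k}=(-1)^N\zeta^{6k-3N}\Pi_k$. Moreover $\zeta^{4(N-k)+1}=\zeta^{-1-4k}$, whence $1-\zeta^{4(N-k)+1}=-\zeta^{-1-4k}(1-\zeta^{4k+1})$.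 Therefore
\[
C_{N-k}=-\frac{1-\zeta^{4k+1}}{1-\zeta}\,\zeta^{-1-4k}(-\zeta)^{N-k}(-1)^N\zeta^{6k-3N}\Pi_k=-\zeta^{-1-2N}C_k=-C_k .
\]
Summing over $0\le k\le N$ gives $S_n=-S_n$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:two}(b)]
We repeat the model argument of Section~\ref{sec:family}, keeping track of the denominator. Let $H(u,v)=B(u)B(v)\widetilde S_n(u,v)$. In \eqref{eq:Stilde} the product $(q^4;q^4)_k$ is a unit of $\mathcal O$ by Lemma~\ref{lem:terms}(a), since $k\le N<n$, and $\prod_{j\le k}D(q^{2j},u)$ divides $B(u)$. Hence $H\in\mathcal O[u,v]$.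

Let $\overline H\in\mathbb Q(\zeta)[u,v]$ be obtained by evaluating the coefficients of $H$ at a primitive $n$-th root of unity $\zeta$. By Lemma~\ref{lem:anti}, $\overline H(x+x^{-1}-2,\,y+y^{-1}-2)=0$. As $x$ runs over the nonzero complex numbers, $x+x^{-1}-2$ takes every complex value; so $\overline H$ vanishes on $\mathbb C^2$ and is the zero polynomial. By (C3),
\[
H=\Phi\sum_{i,j}h_{ij}u^iv^j\qquad\text{with } h_{ij}\in\mathcal O .
\]

Next, $B(0)=(q^2;q^2)_N^2$ is a unit of $\mathcal O$ by Lemma~\ref{lem:terms}(a), and $B(w)\equiv B(0)\pmod{\Phi^2\mathcal O}$, so $B(w)$ is a unit as well. We have $L_n(y)=\widetilde S_n(w,v)$, $L_n(x)=\widetilde S_n(u,w)$ by symmetry, and $L_n(q^n)=\widetilde S_n(w,w)$. The left side of \eqref{eq:factor} is therefore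
\[
H(u,v)-\frac{B(v)}{B(w)}H(u,w)-\frac{B(u)}{B(w)}H(w,v)+\frac{B(u)B(v)}{B(w)^2}H(w,w)
=\Phi\sum_{i,j}h_{ij}\,\psi_i(u)\,\psi_j(v),
\]
where $\psi_i(u)=u^i-w^iB(u)/B(w)\in\mathcal O[u]$; to check the equality, expand $\psi_i(u)\psi_j(v)$ into its four terms. Since $\psi_i(w)=0$, division by the monic polynomial $u-w$ gives $\psi_i(u)=(u-w)\chi_i(u)$ with $\chi_i\in\mathcal O[u]$. So \eqref{eq:factor} holds with $F=\sum h_{ij}\chi_i(u)\chi_j(v)$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:two}(c)]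
Expanding shows $u-w=-(x-q^n)(1-xq^n)/(xq^n)$, and likewise for $v-w$. Divide \eqref{eq:factor} by $B(u)B(v)$, where $B(u)=x^{-N}\prod_{j=1}^N(1-xq^{2j})(x-q^{2j})$. The difference of the two sides in (c) becomes the modulus times a fraction whose denominator is a product of factors $q$, $x$, $y$, $1-xq^{2j}$, $x-q^{2j}$, $1-yq^{2j}$, $y-q^{2j}$ and a polynomial in $q$ prime to $\Phi_n$. The five factors of the modulus are irreducible (the last four are linear in $x$ or $y$ with coprime coefficients), and none of them divides one of the listed factors, because $2j\ne n$.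
\end{proof}

\section{Evaluation on the line $x=q^n$}\label{sec:line}

In $S_n$ each numerator parameter $zq$ is paired with the denominator parameter $q^2/z$, and the product of the two is always $q^3$. Together with the factor $[4k+1]$, this is the shape of the left side of Watson's transformation \cite[(III.18)]{GR}, which we write in base $t$: for every integer $N\ge0$, as rational functions of $a,b,c,d,e,t$,
\begin{multline}\label{eq:watson}
\sum_{k=0}^{N}\frac{1-at^{2k}}{1-a}\,\frac{(a,b,c,d,e,t^{-N};t)_k}{(t,\frac{at}b,\frac{at}c,\frac{at}d,\frac{at}e,at^{N+1};t)_k}\Big(\frac{a^2t^{N+2}}{bcde}\Big)^k\\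
=\frac{(at,\frac{at}{de};t)_N}{(\frac{at}d,\frac{at}e;t)_N}\sum_{k=0}^N\frac{(t^{-N},d,e,\frac{at}{bc};t)_k}{(t,\frac{at}b,\frac{at}c,\frac{det^{-N}}a;t)_k}\,t^k .
\end{multline}
The transformation does not evaluate $L_n(y)$, but it reduces it to a shorter sum. With $P(h)=(1-hy)(1-h/y)$, that sum will be $f_N$, where for $s\ge0$
\[
f_s=\sum_{k\ge0}(t^{-s},t^{s+1};t)_k\,h_k,\qquad h_k=\frac{(t;t^2)_k\,t^k}{(t^2;t^2)_k\,(ty,t/y;t)_k}=\frac{(t;t^2)_k\,t^k}{(t^2;t^2)_k\prod_{j=1}^kP(t^j)} .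
\]
The terms with $k>s$ vanish. We have $f_0=1$ and, since $P(t)-(1-t)^2=t(2-y-1/y)=tP(1)$,
\[
f_1=1+\frac{(1-t^{-1})(1-t^2)(1-t)\,t}{(1-t^2)P(t)}=1-\frac{(1-t)^2}{P(t)}=\frac{tP(1)}{P(t)} .
\]
The remaining values follow from a recurrence of step two. This is where the parity of $N$, that is, the residue of $n$ modulo $4$, enters: for odd index the factor $P(1)$ of $f_1$ persists, and it vanishes at $y=1$.

\begin{lemma}\label{lem:rec}
For $s\ge1$ we have $P(t^{s+1})f_{s+1}=tP(t^s)f_{s-1}$. Consequently, for $m\ge1$ and $\mu\ge0$,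
\[
f_{2m-1}=t^m\frac{(y,1/y;t^2)_m}{(ty,t/y;t^2)_m},\qquad f_{2\mu}=t^\mu\frac{(ty,t/y;t^2)_\mu}{(t^2y,t^2/y;t^2)_\mu}.
\]
\end{lemma}

\begin{proof}
We write the summands of $f_{s+1}$ and $f_{s-1}$ as polynomial multiples of one common term and show that the required combination telescopes. Put $z=t^s$, $X=t^k$, $\kappa=(1-z)(1-zt)$, which is nonzero because $s\ge1$, and $T_k=(t^{-s-1},t^s;t)_k\,h_k$. Apply
\[
(\alpha t^2;t)_k=(\alpha;t)_k\frac{(1-\alpha X)(1-\alpha tX)}{(1-\alpha)(1-\alpha t)}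
\]
with $\alpha=z$ and with $\alpha=1/(zt)$. The $k$-th summands of $f_{s+1}$ and $f_{s-1}$ become
\[
\kappa^{-1}(1-zX)(1-ztX)\,T_k\qquad\text{and}\qquad\kappa^{-1}(zt-X)(z-X)\,T_k .
\]
We claim that
\begin{multline}\label{eq:cert}
P(zt)(1-zX)(1-ztX)-tP(z)(zt-X)(z-X)\\
=\frac{1-z^2t}{X}\Bigl[zt(1-X^2)P(X)-(zt-X)(1-zX)(1-tX^2)\Bigr].
\end{multline}
Write $P(h)=1+h^2-\eta h$ with $\eta=y+1/y$. Both sides are linear in $\eta$. The coefficient of $-\eta$ on the left is
\[
zt\bigl[(1-zX)(1-ztX)-(zt-X)(z-X)\bigr]=zt(1-z^2t)(1-X^2),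
\]
which is also the coefficient on the right. The part free of $\eta$ on the left is
\[
(1+z^2t^2)\bigl(1-z(1+t)X+z^2tX^2\bigr)-t(1+z^2)\bigl(z^2t-z(1+t)X+X^2\bigr),
\]
with coefficients $1-z^4t^2$, $-z(1-t^2)(1-z^2t)$, $-t(1-z^4t^2)$ of $1,X,X^2$; it equals
\[
(1-z^2t)\bigl[(1+z^2t)(1-tX^2)-z(1-t^2)X\bigr].
\]
On the right, $(zt-X)(1-zX)=zt-(1+z^2t)X+zX^2$, so the part of the bracket free of $\eta$ is
\[
zt(1-X^4)-(zt+zX^2)(1-tX^2)+(1+z^2t)X(1-tX^2)=X\bigl[(1+z^2t)(1-tX^2)-z(1-t^2)X\bigr].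
\]
This proves \eqref{eq:cert}.

Now let $G_k=X^{-1}(1-X^2)P(X)\,T_k$. From
\[
T_{k+1}=\frac{t\,(1-\frac X{zt})(1-zX)(1-tX^2)}{(1-t^2X^2)\,P(tX)}\,T_k
\]
we get $zt\,G_{k+1}=X^{-1}(zt-X)(1-zX)(1-tX^2)\,T_k$. So the right side of \eqref{eq:cert} times $T_k$ is $zt(1-z^2t)(G_k-G_{k+1})$. Multiply \eqref{eq:cert} by $T_k/\kappa$ and sum over $0\le k\le s+1$. The left side gives $P(t^{s+1})f_{s+1}-tP(t^s)f_{s-1}$. The right side gives a multiple of $G_0-G_{s+2}$, where $G_0=0$ because of the factor $1-X^2$, and $G_{s+2}=0$ because $(t^{-s-1};t)_{s+2}=0$.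

Iterating the recurrence from $f_1$ and from $f_0$ gives $f_{2m-1}=t^m\prod_{j=0}^{m-1}P(t^{2j})/P(t^{2j+1})$ and $f_{2\mu}=t^\mu\prod_{j=1}^{\mu}P(t^{2j-1})/P(t^{2j})$, which are the stated products.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:two}(a)]
In \eqref{eq:watson} take $N=(n-1)/2$, $t=q^2$, $a=q$, $b=yq$, $c=q/y$, $d=q^{1+n}$, $e=-q$. Then $t^{-N}=q^{1-n}$, and
\[
\frac{at}b=\frac{q^2}y,\quad \frac{at}c=q^2y,\quad \frac{at}d=q^{2-n},\quad \frac{at}e=-q^2,\quad at^{N+1}=q^{2+n},\quad \frac{a^2t^{N+2}}{bcde}=\frac{q^2\,q^{n+3}}{-q^{n+4}}=-q .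
\]
No denominator vanishes, since the exponents in $(q^{2-n};q^2)_k$ are odd. The left side of \eqref{eq:watson} is $S_n(q^n,y)=L_n(y)$. With $at/(de)=-q^{-2N}$ the prefactor on the right is
\[
\frac{(q^3;q^2)_N\,(-q^{-2N};q^2)_N}{(q^{2-n};q^2)_N\,(-q^2;q^2)_N}=(-1)^N[n]\,q^{-N},
\]
because
\begin{gather*}
(q^{2-n};q^2)_N=\prod_{i=1}^N(1-q^{1-2i})=(-1)^Nq^{-N^2}(q;q^2)_N,\qquad \frac{(q^3;q^2)_N}{(q;q^2)_N}=[n],\\
(-q^{-2N};q^2)_N=\prod_{i=1}^N(1+q^{-2i})=q^{-N(N+1)}(-q^2;q^2)_N .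
\end{gather*}
In the remaining sum $d=t^{N+1}$, $at/(bc)=q$ and $det^{-N}/a=-q^2$; as $(q,-q;q^2)_k=(t;t^2)_k$ and $(q^2,-q^2;q^2)_k=(t^2;t^2)_k$, the sum is $f_N$. Thus $L_n(y)=(-1)^N[n]q^{-N}f_N$ with $t=q^2$. For $n=4m-1$ we have $N=2m-1$ and $(-1)^Nq^{-N}t^m=-q$; for $n=4\mu+1$ we have $N=2\mu$ and $(-1)^Nq^{-N}t^\mu=1$. Lemma~\ref{lem:rec} gives the closed forms.

At $y=1$ the first form vanishes, because $(1;q^4)_m=0$ for $m\ge1$, and the second is $A_n$. At $y=q^n$ we turn negative exponents into positive ones by $1-q^{-i}=-q^{-i}(1-q^i)$ and compare with the description of $(q^3;q^4)_N$ and $(1-q)(q^5;q^4)_N$ in the proof of Lemma~\ref{lem:RA}.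

Let $n=4m-1$. The exponents in $(q^n,q^{-n};q^4)_m$ are $n,n+4,\dots,2n-3$ and $-n,\dots,-7,-3$. In absolute value they cover all $e\equiv3\pmod4$ below $2n$, with $n$ occurring twice, and $3+7+\dots+n=m(n+3)/2$. The exponents in $(q^{n+2},q^{2-n};q^4)_m$ are $n+2,\dots,2n-1$ and $2-n,\dots,-5,-1$. They cover all $e\equiv1\pmod 4$ below $2n$ once, and $1+5+\dots+(n-2)=m(n-1)/2$. Hence
\[
L_n(q^n)=-q[n]\,\frac{(-1)^mq^{-m(n+3)/2}(1-q^n)(q^3;q^4)_N}{(-1)^mq^{-m(n-1)/2}(1-q)(q^5;q^4)_N}=-q^{1-2m}[n]^2\frac{(q^3;q^4)_N}{(q^5;q^4)_N}=-R_n,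
\]
since $1-2m=(1-n)/2$.

Let $n=4\mu+1$. The exponents in $(q^{n+2},q^{2-n};q^4)_\mu$ are $n+2,\dots,2n-3$ and $2-n,\dots,-3$. They cover all $e\equiv3\pmod4$ below $2n$ once, and $3+\dots+(n-2)=\mu(n+1)/2$. The exponents in $(q^{n+4},q^{4-n};q^4)_\mu$ are $n+4,\dots,2n-1$ and $4-n,\dots,-1$. They cover all $e\equiv1\pmod4$ below $2n$ except $n$, and $1+\dots+(n-4)=\mu(n-3)/2$. Hence
\[
L_n(q^n)=[n]\,\frac{(-1)^\mu q^{-\mu(n+1)/2}(q^3;q^4)_N\,(1-q^n)}{(-1)^\mu q^{-\mu(n-3)/2}(1-q)(q^5;q^4)_N}=q^{-2\mu}[n]^2\frac{(q^3;q^4)_N}{(q^5;q^4)_N}=R_n,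
\]
since $-2\mu=(1-n)/2$.
\end{proof}

\section{Proof of Theorem~\ref{thm:main}}\label{sec:main}

Let $M\in\{N,n-1\}$ and
\[
\Delta_M=\sum_{k=0}^Mc_k-2A_n+(-1)^NR_n .
\]
By \eqref{eq:modulus} we must show that $\operatorname{ord}_n\Delta_M\ge5$ and that $\operatorname{ord}_d\Delta_M\ge1$ for every $d\mid n$ with $1<d<n$.

\subsection*{The factor $\Phi_n^5$}
Put $x=y=1$, so $u=v=0$, in \eqref{eq:factor}. By Theorem~\ref{thm:two}(a) the bracket becomes $\Delta_N$, and
\[
B(0)^2\Delta_N=\Phi_n\,w^2F(0,0)\in\Phi_n^5\mathcal O_n .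
\]
Since $B(0)$ is a unit of $\mathcal O_n$, we get $\operatorname{ord}_n\Delta_N\ge5$. The difference $\Delta_{n-1}-\Delta_N$ is the sum of the $c_k$ with $N<k\le n-1$, each of order at least $5$ by Lemma~\ref{lem:terms}(b) with $d=n$. So $\operatorname{ord}_n\Delta_{n-1}\ge5$ as well.

\subsection*{The factors $\Phi_d$ with $1<d<n$}
The argument above cannot be repeated at $\Phi_d$: since $d\le n/3\le N$, the polynomial $B(0)=(q^2;q^2)_N^2$ is divisible by $\Phi_d$. But only the first power of $\Phi_d$ is needed, and for this it suffices to evaluate at a primitive $d$-th root of unity $\zeta$. By Lemma~\ref{lem:RA}, $A_n$ and $R_n$ lie in $\Phi_d\mathcal O_d$. By Lemma~\ref{lem:terms}(b), every $c_k$ lies in $\mathcal O_d$. By (C3) it remains to show that $\sum_{k=0}^Mc_k(\zeta)=0$.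

We cut the sum into blocks of length $d$. For $l\ge0$ and $0\le j\le d-1$,
\[
c_{ld+j}=c_{ld}\cdot(-q)^j\,\frac{[4ld+4j+1]}{[4ld+1]}\prod_{i=1}^j\Big(\frac{1-q^{2ld+2i-1}}{1-q^{2ld+2i}}\Big)^4\,\frac{1-q^{4ld+4i-2}}{1-q^{4ld+4i}} .
\]
At $q=\zeta$ we have $q^{ld}=1$. So $[4ld+1]$ takes the value $1$, the other denominators take the values $1-\zeta^{2i}$ and $1-\zeta^{4i}$, which are nonzero for $1\le i\le d-1$ because $d$ is odd, and the factor after $c_{ld}$ takes the same value as for $l=0$, namely $c_j(\zeta)$. Thus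
\[
c_{ld+j}(\zeta)=c_{ld}(\zeta)\,c_j(\zeta).
\]
Lemma~\ref{lem:anti} with $d$ in place of $n$ gives $S_d(x,y)=0$ at $q=\zeta$; we may put $x=y=1$, again because $\zeta^{2i}\ne1$ for $1\le i\le(d-1)/2$. Together with $c_j(\zeta)=0$ for $(d-1)/2<j\le d-1$, from Lemma~\ref{lem:terms}(b), this gives
\[
\sum_{j=0}^{(d-1)/2}c_j(\zeta)=0=\sum_{j=0}^{d-1}c_j(\zeta).
\]
So a full block $ld\le k\le ld+d-1$ and a half block $ld\le k\le ld+(d-1)/2$ both contribute $c_{ld}(\zeta)\cdot0$. Finally, $n/d$ is odd and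
\[
n-1=\Bigl(\frac nd-1\Bigr)d+(d-1),\qquad \frac{n-1}2=\frac{n/d-1}2\,d+\frac{d-1}2 .
\]
The range $0\le k\le n-1$ is a union of full blocks, and the range $0\le k\le N$ is a union of full blocks and one half block. In both cases the sum vanishes at $\zeta$. This completes the proof of Theorem~\ref{thm:main}. \qed

\section{The limit $q\to1$ and sharpness}\label{sec:limit}

From $(1-q^i)/(1-q^j)\to i/j$ we obtain $\sum_{k\le M}c_k\to\sigma_M$ and
\begin{equation}\label{eq:limits}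
R_n\to n^2\prod_{i=1}^N\frac{4i-1}{4i+1}=n^2\frac{(\frac34)_N}{(\frac54)_N},\qquad A_n\to n\prod_{i=1}^\mu\Bigl(\frac{2i-1}{2i}\Bigr)^2=n\frac{(\frac12)_\mu^2}{(1)_\mu^2}\quad(n=4\mu+1).
\end{equation}
So for $n=p^r$ the value $\Delta_M(1)$ is the difference of the two sides in Corollary~\ref{cor:padic}. A congruence modulo $[n]\Phi_n^4$ controls only those denominators that share a factor with the modulus, while at $q=1$ every $\Phi_{p^s}$ in a denominator would cost a factor $p$. The next lemma excludes this.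

\begin{lemma}\label{lem:transfer}
Let $p$ be an odd prime, $r\ge1$, $n=p^r$, $M\in\{N,n-1\}$ and $e\ge0$. If $\Delta_M\equiv0\pmod{[n]\Phi_n^e}$, then $\Delta_M(1)\equiv0\pmod{p^{r+e}}$.
\end{lemma}

\begin{proof}
We may assume $\Delta_M\ne0$. Writing $[i]=(1-q^i)/(1-q)$, we see that each of $c_k$, $R_n$ and $A_n$ (if nonzero) is $\pm q^{a}$, with $a\in\mathbb Z$, times a quotient of products of binomials $1-q^i$, $i\ge1$, with equally many binomials above and below. By (C1), $\Delta_M=W/(q^{b}V)$ with $b\ge0$, $W\in\mathbb Z[q]$ and $V$ a product of cyclotomic polynomials. Cancel common cyclotomic factors; $W$ stays in $\mathbb Z[q]$ because they are monic. Then $\Phi_d\mid V$ only if $\operatorname{ord}_d\Delta_M<0$. We exclude $d=p^s$ for all $s\ge0$.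
\begin{itemize}
\item $s=0$: each binomial has order $1$ at $\Phi_1$, so each nonzero term of $\Delta_M$ has order $0$.
\item $1\le s\le r$: $\Phi_{p^s}$ divides $[n]$, so $\operatorname{ord}_{p^s}\Delta_M\ge1$ by hypothesis.
\item $s>r$: the $c_k$ lie in $\mathcal O_{p^s}$ by Lemma~\ref{lem:terms}(b). The exponents in the denominators of $R_n$ and $A_n$ are at most $2n-1<p^{r+1}$, where we use $p\ge3$, so they are not divisible by $p^s$.
\end{itemize}
Hence $V(1)$ is a product of numbers $\Phi_d(1)$ with $d>1$ not a power of $p$, and $p\nmid V(1)$ by (C2). By hypothesis the monic polynomial $[n]\Phi_n^e$ divides $W$, so $W=[n]\Phi_n^eW_1$ with $W_1\in\mathbb Z[q]$. At $q=1$ we have $[n]=p^r$ and $\Phi_n=p$, and therefore $\Delta_M(1)=p^{r+e}W_1(1)/V(1)$.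
\end{proof}

\begin{proof}[Proof of Corollary~\ref{cor:padic}]
Apply Lemma~\ref{lem:transfer} with $e=4$, which Theorem~\ref{thm:main} permits.
\end{proof}

\begin{remark}
Let $p\equiv3\pmod4$, $r$ odd and $n=p^r$. Then $R_n$ is $\pm$ a power of $q$ times $\prod_d\Phi_d^{e_d}$, with $e_1=0$, and with $e_{p^s}=0$ for $s>r$ since all exponents are below $2n$. By (C2) the $p$-adic valuation of $R_n(1)$ is $\sum_{s=1}^re_{p^s}$. By Lemma~\ref{lem:RA}, $e_{p^s}=3$ for the $(r+1)/2$ odd values of $s$ and $e_{p^s}=1$ for the $(r-1)/2$ even values, so the right side of \eqref{eq:conjp} has valuation $2r+1$. For odd $r\ge3$ this is at least $r+4$, and \eqref{eq:conjp} says that the sum is $\equiv0\pmod{p^{r+4}}$.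
\end{remark}

\begin{proof}[Proof of Proposition~\ref{prop:sharp}]
Let $n=7$ and $M=3$. By \eqref{eq:limits}, $R_7(1)=49\cdot\frac{3\cdot7\cdot11}{5\cdot9\cdot13}=7^3\cdot\frac{11}{195}$, and with \eqref{eq:sigma},
\[
\Delta_3(1)=7^3\cdot\frac{2665\cdot195-11\cdot2^{20}}{195\cdot2^{20}}=-7^3\cdot\frac{11014661}{195\cdot2^{20}}=-\frac{7^5\cdot224789}{195\cdot2^{20}},
\]
where $224789=7\cdot32112+5$ is prime to $7$.

Let $n=5$ and $M=2$. Here $2A_5(1)-R_5(1)=2\cdot5\cdot\frac14-25\cdot\frac{3\cdot7}{5\cdot9}=-\frac{55}6$, and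
\[
\Delta_2(1)=\frac{29835}{32768}+\frac{55}6=\frac{990625}{98304}=\frac{5^5\cdot317}{98304},
\]
where $317$ is prime to $5$.

In both cases the valuation is exactly $5$. A congruence modulo $[n]\Phi_n^5$ would force valuation at least $6$, by Lemma~\ref{lem:transfer} with $r=1$ and $e=5$.
\end{proof}

\begin{thebibliography}{9}

\bibitem{GR}
Gasper and Rahman, \emph{Basic Hypergeometric Series}.

\bibitem{Wei}
Chuanan Wei, \emph{Some $q$-supercongruences modulo the fourth power of a cyclotomic polynomial}, arXiv:2005.14196 (2020).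

\end{thebibliography}
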